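\title{Domino tilings of an odd square with a hole on a central axis}

\begin{abstract}
Let $a(2k+1;h)$ be the number of domino tilings of the $(2k+1)\times(2k+1)$ board with one cell $h$ removed. We prove that if $h$ lies on the central row or column at distance $d\ge1$ from the center, then $2^{k+2d}$ divides $a(2k+1;h)$. In particular $2^{k+1}$ divides it, which answers a question from a paper of Byun and Goddard. The exponent $k+2d$ is exact when $k$ is even and $h$ is the middle cell of a side. The proof uses both reflections of the square: the one that fixes $h$ through Ciucu's factorization theorem, and the one that moves $h$ through a change of basis in a Kasteleyn determinant.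
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k\ge1$ and $n=2k+1$. The $n\times n$ grid graph has vertices $(r,c)$ with $1\le r,c\le n$, where $r$ is the row and $c$ the column, and an edge between any two vertices at distance $1$. It has an odd number of vertices, so it has no perfect matching. A \emph{near-perfect matching} is a set of edges such that every vertex but one lies in exactly one edge and the remaining vertex, the \emph{hole}, lies in none. For a vertex $h$ let $a(2k+1;h)$ be the number of near-perfect matchings with hole $h$. This is the number of perfect matchings of the grid with $h$ deleted, and also the number of domino tilings of the $n\times n$ board with the cell $h$ removed. In the checkerboard coloring, the color of the corners (the vertices with $r+c$ even) occurs once more than the other color, and each edge covers one vertex of each color. Hence $a(2k+1;h)=0$ unless $h$ has the color of the corners.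

Let $v$ be the $2$-adic valuation on $\mathbb Q$, with $v(0)=\infty$. Two facts are known:
\begin{enumerate}
\item[(i)] for every hole $h$, the number $a(2k+1;h)$ is a multiple of $2^k$;
\item[(ii)] (Tenner) if $h$ is the center, then $a(2k+1;h)$ is $2^k$ times an odd square.
\end{enumerate}
So $v(a(2k+1;h))\ge k$ for all holes, with equality at the center, and one may ask what happens when the hole leaves the center. The holes on the central row and column are the first to try, because the punctured grid still has a reflection symmetry. Such a hole at distance $d$ from the center has the color of the corners exactly when $d$ is even. For $k=1$ the only noncentral case is $d=1$, where the count is $0$. For $k=2$ we compute in Section~\ref{sec:example} that the count is $196=2^2\cdot7^2$ at the center and $192=2^6\cdot3$ at the middle of a side. These cases suggest that the exponent $k$ is not attained away from the center, and this is the question that we take from Byun and Goddard~\cite{BG}: \emph{is $a(2k+1;h)$ a multiple of $2^{k+1}$ for every $k\ge1$ and every hole $h$ on the central row or column other than the center?} The answer is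 yes.

\begin{theorem}\label{thm:weak}
Let $k\ge1$ and let $h$ lie on the central row or column at distance $d\ge1$ from the center. Then $2^{k+d}$ divides $a(2k+1;h)$. If $d$ is odd, then $a(2k+1;h)=0$. Thus $2^{k+1}$, and indeed $2^{k+2}$, always divides $a(2k+1;h)$.
\end{theorem}

With fact (ii), this shows that among the holes on the two central axes the equality $v(a(2k+1;h))=k$ holds exactly for the center. For $k=d=2$ the theorem gives the exponent $4$, while the true exponent is $6$. A finer analysis of the same determinants closes this gap.

\begin{theorem}\label{thm:strong}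
Under the hypotheses of Theorem~\ref{thm:weak}, $2^{k+2d}$ divides $a(2k+1;h)$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
If $k$ is even and $h$ is the middle vertex of a side, so that $d=k$, then $v(a(2k+1;h))=3k=k+2d$.
\end{theorem}

So the exponent $k+2d$ is attained at $d=0$ for all $k$, by fact (ii), and at $d=k$ for all even $k$. Theorem~\ref{thm:strong} contains the bound of Theorem~\ref{thm:weak}. We prove the weaker bound first because it needs a single parity observation and no distinction of cases.

The symmetries of the square let us assume that $h=(k+1,k+1-d)$ lies on the left half of the central row. The reflection in the central row fixes $h$, and Ciucu's factorization theorem turns it into a formula: $a(2k+1;h)$ is $2^k$ times a product of two weighted matching counts of half boards. Some weights equal $\frac12$, so the two factors are not visibly integers and their valuations must be bounded by other means. We write the square of each factor as an $n\times n$ determinant whose rows are indexed by the columns of the board and are of two types. The reflection in the central column moves $h$, but it acts on these determinants,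 and every mirror pair of rows of the same type yields a factor $2$. The number of such pairs grows with $d$. Section~\ref{sec:reductions} states the two reductions and carries out the argument for $k=2$. Sections~\ref{sec:proofs}--\ref{sec:strong} prove Theorems~\ref{thm:weak} and~\ref{thm:strong}, and Section~\ref{sec:sharp} proves Theorem~\ref{thm:sharp} by counting spanning trees.

\section{Two reductions and the $5\times5$ board}\label{sec:reductions}

\subsection{Half boards}

For a graph $G$ with edge weights let $M(G)$ be the sum, over all perfect matchings of $G$, of the product of the weights of the edges in the matching. For $0\le m\le 2k$ let $R_m$ be the $k\times n$ grid, with all weights $1$, together with $m$ \emph{extra vertices} $(k+1,c)$, $1\le c\le m$. Each extra vertex $(k+1,c)$ is joined to $(k,c)$ by an edge of weight $1$, and consecutive extra vertices are joined by an edge of weight $\frac12$. The number $M(R_m)$ is rational and its denominator is a power of $2$.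

\begin{proposition}\label{prop:factor}
For $0\le d\le k$ and $h=(k+1,k+1-d)$,
\[
a(2k+1;h)=2^k\,M(R_{k-d})\,M(R_{k+d}).
\]
\end{proposition}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.7]
\foreach \y in {1,2,3,5,6,7} \draw (1,\y)--(7,\y);
\foreach \x in {1,...,7} {\draw (\x,1)--(\x,3); \draw (\x,5)--(\x,7);}
\draw (1,4)--(1,5);
\foreach \x in {3,...,7} \draw (\x,3)--(\x,4);
\draw[dashed] (3,4)--(7,4);
\foreach \x in {1,...,7} \foreach \y in {1,2,3,5,6,7} \fill (\x,\y) circle (1.5pt);
\foreach \x in {1,3,5,7} \fill (\x,4) circle (3.5pt);
\foreach \x in {4,6} \draw[fill=white] (\x,4) circle (3.5pt);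
\node at (2,4) {$\times$};
\node[below] at (1,3.9) {$a_1$};
\foreach \x/\t in {3/b_1,4/a_2,5/b_2,6/a_3,7/b_3} \node[above] at (\x,4.1) {$\t$};
\end{tikzpicture}
\caption{The $7\times7$ grid ($k=3$) with a hole $\times$ at distance $d=2$ from the center, cut along the central row. The axis vertex to the left of the hole stays attached to the upper half, which is $R_1$. The five axis vertices to the right stay attached to the lower half, which is $R_5$ turned by $180^\circ$. Dashed edges have weight $\frac12$.}
\label{fig:cut}
\end{figure}

\subsection{A determinant of order $n$}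

Let $A_j$ be the adjacency matrix of the path on $j$ vertices, and $A=A_n$. Define polynomials in $\mathbb Z[x]$ by
\[
F_0=0,\quad F_1=1,\quad F_{r+1}=xF_r+F_{r-1},\qquad F=F_{k+1},\qquad L=xF_{k+1}+2F_k .
\]
For a matrix $X$ we write $X_c$ for its $c$-th row. For $0\le m\le 2k$ let $N_m$ be the $n\times n$ matrix whose $c$-th row is $L(A)_c$ for $c\le m$ (an \emph{$L$-row}) and $F(A)_c$ for $c>m$ (an \emph{$F$-row}). So column $c$ of the board contributes an $L$-row if it carries an extra vertex and an $F$-row if it does not.

\begin{proposition}\label{prop:det}
For $0\le m\le 2k$ we have $2^mM(R_m)^2=|\det N_m|$.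
\end{proposition}

\subsection{The case $k=2$}\label{sec:example}

We first compute the half boards directly. The numbers of perfect matchings of the $2\times j$ grids are $1,2,3,5,8$ for $j=1,\dots,5$, each being the sum of the previous two, so $M(R_0)=8$. In $R_2$ the two extra vertices are matched either to each other, which contributes $\frac12\cdot8$, or both upward, which forces the edge $(1,1)(1,2)$ and leaves a $2\times3$ grid. So $M(R_2)=4+3=7$. In $R_4$ we sort the matchings by the edges of weight $\frac12$ that they use, naming such an edge by its two columns. The other extra vertices are matched upward, and we count the matchings of what remains of the $2\times5$ grid.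
\[
\begin{array}{l|ccccc}
\text{edges of weight }\frac12 & 12,\,34 & 12 & 23 & 34 & \text{none}\\ \hline
\text{columns removed from row 2} & \text{none} & 3,4 & 1,4 & 1,2 & 1,2,3,4\\
\text{matchings of the rest} & 8 & 2 & 1 & 3 & 1\\
\text{contribution} & 2 & 1 & \frac12 & \frac32 & 1
\end{array}
\]
Hence $M(R_4)=6$. Proposition~\ref{prop:factor} gives $4\cdot7\cdot7=196$ for $d=0$ and $4\cdot8\cdot6=192$ for $d=2$. The table shows the difficulty: $M(R_4)$ is even, but it is a sum of terms that are not all integers.

Now take $d=2$ and look for the powers of $2$ in the determinants. Here $F=x^2+1$ and $L=x^3+3x$, and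
\[
N_0=\begin{pmatrix}2&0&1&0&0\\0&3&0&1&0\\1&0&3&0&1\\0&1&0&3&0\\0&0&1&0&2\end{pmatrix},\qquad
N_4=\begin{pmatrix}0&5&0&1&0\\5&0&6&0&1\\0&6&0&6&0\\1&0&6&0&5\\0&0&1&0&2\end{pmatrix}.
\]
Little is visible in this form. Replace the columns $\gamma_1,\dots,\gamma_5$ by $\gamma_1+\gamma_5$, $\gamma_2+\gamma_4$, $\gamma_3$, $\gamma_1-\gamma_5$, $\gamma_2-\gamma_4$. This multiplies the determinants by $\pm4$ and gives
\[
\left(\begin{array}{ccc|cc}2&0&1&2&0\\0&4&0&0&2\\2&0&3&0&0\\0&4&0&0&-2\\2&0&1&-2&0\end{array}\right),\qquad
\left(\begin{array}{ccc|cc}0&6&0&0&4\\6&0&6&4&0\\0&12&0&0&0\\6&0&6&-4&0\\2&0&1&-2&0\end{array}\right).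
\]
The last two columns are even, and halving them cancels the factor $4$. Mirror rows of the same type have the form $(X\mid Y)$ and $(X\mid -Y)$; their sum is $(2X\mid0)$, so such a pair may be replaced by $(X\mid0)$ and $(0\mid Y)$ after a factor $\pm2$ is taken out. There are two such pairs on the left (rows $1,5$ and $2,4$) and one on the right (rows $2,4$). Therefore $M(R_0)^2=4|D_1|$ and $16M(R_4)^2=2|D_2|$, where after a reordering of the rows
\[
D_1=\left|\begin{array}{ccc|cc}2&0&1&0&0\\0&4&0&0&0\\2&0&3&0&0\\0&0&0&1&0\\0&0&0&0&1\end{array}\right|,\qquad
D_2=\left|\begin{array}{ccc|cc}0&6&0&0&2\\2&0&1&-1&0\\6&0&6&0&0\\0&12&0&0&0\\0&0&0&2&0\end{array}\right|.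
\]
There are two ways to read off powers of $2$. \emph{By columns:} the first two columns are even in both determinants, so $v(D_1),v(D_2)\ge2$. This gives $v(M(R_0))\ge2$ and $2v(M(R_4))\ge-1$, hence $v(M(R_4))\ge0$, and the total exponent is $2+2+0=k+d$. \emph{By rows:} in $D_1$ the second row and the sum $(4,0,4\mid0,0)$ of the first and third rows are divisible by $4$, so $v(D_1)\ge4$; in $D_2$ the rows $1,3,4,5$ are divisible by $2,2,4,2$, so $v(D_2)\ge5$. This gives $v(M(R_0))\ge3$ and $v(M(R_4))\ge1$, and the total exponent is $2+3+1=k+2d$. In general the column argument proves Theorem~\ref{thm:weak} and the row argument proves Theorem~\ref{thm:strong}. The values $|D_1|=16$ and $|D_2|=288$ agree with $M(R_0)=8$ and $M(R_4)=6$.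

\section{Proofs of the two reductions}\label{sec:proofs}

\subsection{Cutting along the central row}

We recall Ciucu's factorization theorem~\cite{Ciucu}. Let $G$ be a connected plane bipartite graph with edge weights, symmetric together with its weights about a horizontal axis. Suppose that the axis separates $G$, that is, after the vertices on the axis are deleted no edge joins the upper half to the lower half. Suppose that there are $2w$ vertices on the axis, and label them $a_1,b_1,\dots,a_w,b_w$ from left to right. Color the two classes of $G$ white and black. Delete the edges above all white $a_i$ and black $b_i$, delete the edges below all black $a_i$ and white $b_i$, and halve the weights of the edges that lie on the axis. The resulting graph splits into an upper part $G^+$ and a lower part $G^-$, and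
\[
M(G)=2^{w}M(G^+)M(G^-).
\]
Exchanging the two colors reflects the construction in the axis and leaves the product unchanged, so the choice of colors does not matter.

\begin{proof}[Proof of Proposition~\ref{prop:factor}]
Let $G$ be the grid with $h$ deleted and all weights $1$. Since $h$ lies on the central row, $G$ is symmetric about that row, the row separates $G$, and it contains $2k$ vertices, so $w=k$. Choose the colors so that $(k+1,c)$ is black for odd $c$ and white for even $c$. To the left of the hole, $(k+1,c)$ is the $c$-th axis vertex: it is a black $a_i$ if $c$ is odd and a white $b_i$ if $c$ is even, and in both cases the edge below it is deleted. To the right of the hole, $(k+1,c)$ is the $(c-1)$-st axis vertex: it is a white $a_i$ if $c$ is even and a black $b_i$ if $c$ is odd, and in both cases the edge above it is deleted. So $G^+$ is the upper $k\times n$ grid with the $k-d$ left axis vertices attached, which is $R_{k-d}$, and $G^-$ is the lower $k\times n$ grid with the $k+d$ right axis vertices attached, which is $R_{k+d}$ turned by $180^\circ$; see Figure~\ref{fig:cut}.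
\end{proof}

\subsection{From Kasteleyn's matrix to $N_m$}

We use Kasteleyn's theorem in the following form. Let $G$ be a connected plane bipartite graph with positive edge weights, with equally many white and black vertices, in which every bounded face is bounded by a cycle. Attach to each edge $e$ a complex number $\theta_e$ of modulus $1$ so that, for every bounded face with edges $e_1,\dots,e_{2l}$ in cyclic order,
\[
\frac{\theta_{e_1}\theta_{e_3}\cdots\theta_{e_{2l-1}}}{\theta_{e_2}\theta_{e_4}\cdots\theta_{e_{2l}}}=(-1)^{l+1}.
\]
Let $K$ be the matrix with rows indexed by the white vertices and columns by the black vertices whose entry at an edge $e$ is $\theta_e$ times the weight of $e$, and whose other entries are $0$. Then $|\det K|=M(G)$. Consequently the symmetric matrix $\mathcal A=\left(\begin{smallmatrix}0&K\\K^T&0\end{smallmatrix}\right)$, indexed by all vertices, satisfies $|\det\mathcal A|=M(G)^2$. This last equation also holds if the color classes have different sizes, since then both sides are $0$.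

The matrix $\mathcal A$ has order $kn+m$ for $G=R_m$. It is block tridiagonal when the vertices are grouped by rows, so its kernel equations form a recurrence from row to row, and all but the first row can be eliminated. The polynomials $F_r$ solve this recurrence.

\begin{proof}[Proof of Proposition~\ref{prop:det}]
All bounded faces of $R_m$ are unit squares. Put $\theta_e=1$ on horizontal edges and $\theta_e=i$ on vertical edges. For each square the alternating product is $1/i^2=-1$, as required for $l=2$.

Write vectors indexed by the vertices as $(f_1,\dots,f_k,w)$, where $f_r\in\mathbb C^n$ belongs to row $r$ and $w\in\mathbb C^m$ to the extra vertices. Let $E$ be the $n\times m$ matrix of the inclusion of $\mathbb C^m$ in $\mathbb C^n$ as the first $m$ coordinates. The blocks of $\mathcal A(f_1,\dots,f_k,w)$ are $Af_r+if_{r-1}+if_{r+1}$ for $1\le r\le k$, with $f_0=0$ and $f_{k+1}=Ew$, and $\frac12A_mw+iE^Tf_k$. Substitute $f_r=i^{r-1}g_r$ and $w=i^kw'$, and divide the $r$-th block by $i^{r-1}$ and the last block by $i^k$. This does not change $|\det\mathcal A|$, and the blocks become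
\begin{equation}\label{eq:blocks}
Ag_r+g_{r-1}-g_{r+1}\quad(1\le r\le k,\ g_0=0,\ g_{k+1}=Ew'),\qquad \tfrac12A_mw'+E^Tg_k .
\end{equation}
Change variables by $g_1=u$ and $g_r=F_r(A)u+h_r$ for $2\le r\le k$; this substitution is block triangular with identity blocks on the diagonal, so it has determinant $1$. Put $h_0=h_1=0$. By the recurrence for $F_r$, the $r$-th block for $r\le k-1$ becomes $Ah_r+h_{r-1}-h_{r+1}$. These $k-1$ blocks involve only $h_2,\dots,h_k$, and in these variables they form a block triangular matrix with diagonal blocks $-I$. Hence $|\det\mathcal A|$ is the absolute value of the determinant of the last two blocks as functions of $(u,w')$, that is, of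
\[
\begin{pmatrix}F(A)&-E\\ E^TF_k(A)&\frac12A_m\end{pmatrix}.
\]
Add $\frac12A_mE^T$ times the first block row to the second. Since $E^TE=I$, the lower right block becomes $0$ and the lower left block becomes $Z=E^TF_k(A)+\frac12A_mE^TF(A)$. Each of the last $m$ columns now has a single nonzero entry $-1$, in one of the first $m$ rows. Expanding along these columns leaves the $n\times n$ determinant with rows $Z_c$ for $c\le m$ and $F(A)_c$ for $c>m$.

For $c\le m\le n-1$ we have $(AF(A))_c=F(A)_{c-1}+F(A)_{c+1}$, with $F(A)_0=0$. The row $(A_mE^TF(A))_c$ is given by the same formula, except that the term $F(A)_{m+1}$ is missing when $c=m$. If $m\ge1$, add $\frac12F(A)_{m+1}$ to row $m$; this is a row operation because $m\le 2k$ makes $F(A)_{m+1}$ one of the rows. Now row $c\le m$ equals $(F_k(A)+\frac12AF(A))_c=\frac12L(A)_c$. So $M(R_m)^2=|\det\mathcal A|=2^{-m}|\det N_m|$.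
\end{proof}

The two row types are boundary conditions for the recurrence $g_{r+1}=Ag_r+g_{r-1}$, whose solution with $g_0=0$, $g_1=u$ is $g_r=F_r(A)u$. An $F$-row asks that $g_{k+1}$ vanish in column $c$. Since $L=F_{k+2}+F_k$, an $L$-row asks that $g_{k+2}+g_k$ vanish in column $c$.

\section{Folding along the central column}\label{sec:fold}

The matrix $A$ commutes with the reversal $c\mapsto n+1-c$, so it preserves the palindromic and the antipalindromic vectors. Let $U$ be the $n\times n$ matrix with columns $e_c+e_{n+1-c}$ $(1\le c\le k)$, then $e_{k+1}$, then $e_c-e_{n+1-c}$ $(1\le c\le k)$. Up to permutations of rows and columns it is a direct sum of $k$ blocks $\left(\begin{smallmatrix}1&1\\1&-1\end{smallmatrix}\right)$ and one block $(1)$, so $|\det U|=2^k$. A palindrome $y$ is determined by $y_1,\dots,y_{k+1}$, and $(Ay)_{k+1}=y_k+y_{k+2}=2y_k$. An antipalindrome has $y_{k+1}=0$ and is determined by $y_1,\dots,y_k$. Hence $AU=U\left(\begin{smallmatrix}B&0\\0&C\end{smallmatrix}\right)$ with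
\[
C=A_k,\qquad B=\begin{pmatrix}C&e_k\\2e_k^T&0\end{pmatrix},
\]
and $f(A)U=U\left(\begin{smallmatrix}f(B)&0\\0&f(C)\end{smallmatrix}\right)$ for every polynomial $f$. Reading off the rows of $U$, we find that the rows $c$ and $n+1-c$ $(c\le k)$ and $k+1$ of $f(A)U$ are
\begin{equation}\label{eq:rows}
(f(B)_c\mid f(C)_c),\qquad (f(B)_c\mid -f(C)_c),\qquad (f(B)_{k+1}\mid 0).
\end{equation}

We need the parity of $F$ and $L$ evaluated at $B$ and $C$. It comes from the Cayley--Hamilton theorem, because modulo $2$ the polynomials $F$ and $L$ are the characteristic polynomials of $C$ and $B$. Define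
\[
p_0=0,\quad p_1=1,\quad p_{r+1}=xp_r-p_{r-1},\qquad p=p_{k+1},\qquad \ell=xp_{k+1}-2p_k .
\]
Expansion along the last row and column gives $\det(xI-A_j)=p_{j+1}$ by induction on $j$, and then $\det(xI-B)=\ell$. So $p(C)=0$ and $\ell(B)=0$. The recurrences show that $F_r\equiv p_r\pmod2$, and we may define
\[
S=\tfrac12(F-p)\in\mathbb Z[x],\qquad T=xS+F_k\in\mathbb Z[x].
\]
Then $F=p+2S$ and $L=xp+2T=\ell+2(T+p_k)$, and therefore
\begin{equation}\label{eq:even}
F(C)=2S(C),\qquad L(C)=2T(C),\qquad L(B)=2(T+p_k)(B).
\end{equation}
The last row of $B$ is even, so $B$ is block upper triangular modulo $2$, and for $g\in\mathbb Z[x]$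
\begin{equation}\label{eq:tri}
g(B)\equiv\begin{pmatrix}g(C)&*\\0&g(0)\end{pmatrix}\pmod2 .
\end{equation}
For $g=F$ this and \eqref{eq:even} give the parity observation on which Theorem~\ref{thm:weak} rests:
\begin{equation}\label{eq:columns}
\text{the first $k$ columns of $F(B)$ are even, and $L(B)$ is even.}
\end{equation}

Let $1\le d\le k$, and put $t_1=k-d$ and $t_2=k+1-d$. Let $D_1$ and $D_2$ be the determinants of the $n\times n$ integer matrices with the following rows.
\[
\begin{array}{c|ll|ll}
&\multicolumn{2}{c|}{D_1}&\multicolumn{2}{c}{D_2}\\ \hline
\text{(i)}&(L(B)_c\mid T(C)_c)&c\le t_1&(L(B)_c\mid T(C)_c)&c\le t_2\\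
\text{(ii)}&(F(B)_c\mid -S(C)_c)&c\le t_1&(F(B)_c\mid -S(C)_c)&c\le t_2\\
\text{(iii)}&(F(B)_c\mid 0)&t_1<c\le k+1&(L(B)_c\mid 0)&t_2<c\le k+1\\
\text{(iv)}&(0\mid S(C)_c)&t_1<c\le k&(0\mid T(C)_c)&t_2<c\le k
\end{array}
\]

\begin{proposition}\label{prop:fold}
For $1\le d\le k$,
\[
2v(M(R_{k-d}))=v(D_1)+2d-k,\qquad 2v(M(R_{k+d}))=v(D_2)-k-1 .
\]
\end{proposition}

\begin{proof}
In both cases we apply \eqref{eq:rows} to the rows of $N_mU$, whose determinant is $\pm2^k\det N_m$. By \eqref{eq:even} the last $k$ columns of $N_mU$ are even. Halving them cancels the factor $2^k$ and replaces $F(C)$ by $S(C)$ and $L(C)$ by $T(C)$. If the rows $c$ and $n+1-c$ of $N_m$ have the same type, they have become $(X\mid Y)$ and $(X\mid -Y)$. Add the second to the first, take out the factor $2$, and subtract the new first row from the second: the pair is now $(X\mid0)$, $(0\mid -Y)$.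

Let $m=k-d=t_1$. For $c\le t_1$ row $c$ is an $L$-row and row $n+1-c$ is an $F$-row, which gives the rows (i) and (ii). For $t_1<c\le k$ both are $F$-rows, and so is row $k+1$; these $d$ pairs and the middle row give (iii) and (iv). So $|\det N_{k-d}|=2^d|D_1|$, and Proposition~\ref{prop:det} gives $k-d+2v(M(R_{k-d}))=d+v(D_1)$.

Let $m=k+d=n-t_2$. The rows $c\le k+1$ are $L$-rows because $d\ge1$. Row $n+1-c$ is an $F$-row if $n+1-c>m$, that is, if $c\le t_2$, and an $L$-row if $t_2<c\le k$. There are $k-t_2=d-1$ pairs of the same type, so $|\det N_{k+d}|=2^{d-1}|D_2|$, and $k+d+2v(M(R_{k+d}))=d-1+v(D_2)$.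
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:weak}]
We may take $h=(k+1,k+1-d)$ with $1\le d\le k$. Its coordinate sum is $2k+2-d$, so for odd $d$ it does not have the color of the corners and $a(2k+1;h)=0$. Let $d$ be even. By \eqref{eq:columns} the first $k$ columns of the matrices of $D_1$ and $D_2$ are even, so $v(D_1)\ge k$ and $v(D_2)\ge k$. Proposition~\ref{prop:fold} gives $v(M(R_{k-d}))\ge d$ and $2v(M(R_{k+d}))\ge-1$. Since $v(M(R_{k+d}))$ is an integer or $\infty$, it is at least $0$. By Proposition~\ref{prop:factor}, $v(a(2k+1;h))\ge k+d\ge k+2$.
\end{proof}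

\begin{remark}
For $d=0$ no mirror pair has the same type, and nothing is gained. The definition of $D_1$ and the first formula of Proposition~\ref{prop:fold} remain valid, and $v(D_1)\ge k$ gives only $v(M(R_k))\ge0$. So $M(R_k)$ is an integer and $a(2k+1;h)=2^kM(R_k)^2$ at the center; fact (ii) says in addition that this integer is odd.
\end{remark}

\section{The exponent $k+2d$}\label{sec:strong}

By Propositions~\ref{prop:factor} and~\ref{prop:fold}, Theorem~\ref{thm:strong} follows from
\begin{equation}\label{eq:goal}
v(D_1)\ge k+d,\qquad v(D_2)\ge k+d+1 ,
\end{equation}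
since these bounds give
\begin{equation}\label{eq:halves}
v(M(R_{k-d}))\ge\tfrac{3d}2,\qquad v(M(R_{k+d}))\ge\tfrac d2 .
\end{equation}
The column argument cannot see $d$, because the even columns are the same for all $d$. The rows do depend on $d$, but to find rows that are divisible by $2$ or $4$ we must also control the right-hand blocks $S(C)$ and $T(C)$. One of them is always even, and the parity of $k$ decides which.

\begin{lemma}\label{lem:parity}
If $k$ is odd, then $S\in2\mathbb Z[x]$. If $k$ is even, then $T\in2\mathbb Z[x]$.
\end{lemma}

\begin{proof}
Induction with Pascal's rule $\binom{r-1-j}{j}+\binom{r-1-j}{j-1}=\binom{r-j}{j}$ gives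
\[
F_r=\sum_{j\ge0}\binom{r-1-j}{j}x^{r-1-2j},\qquad p_r=\sum_{j\ge0}(-1)^j\binom{r-1-j}{j}x^{r-1-2j},
\]
where the sums run over $2j\le r-1$. Hence $S=\sum_{j\text{ odd}}\binom{k-j}{j}x^{k-2j}$. If $\alpha$ is even and $\beta$ is odd, then $\binom\alpha\beta$ is even, because $\beta\binom\alpha\beta=\alpha\binom{\alpha-1}{\beta-1}$. For odd $k$ and odd $j$ this applies to $\binom{k-j}{j}$, so $S$ is even.

Let $k$ be even. The monomials of $T=xS+F_k$ are $x^{k+1-2j}$ with $1\le j\le k/2$, and the coefficient of $x^{k+1-2j}$ in $F_k$ is $\binom{k-j}{j-1}$. For even $j$ this is the coefficient in $T$, with $k-j$ even and $j-1$ odd. For odd $j$ the coefficient in $T$ is $\binom{k-j}{j}+\binom{k-j}{j-1}=\binom{k+1-j}{j}$, with $k+1-j$ even and $j$ odd. Both are even.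
\end{proof}

\subsection{Odd $k$}

Let $\varepsilon$ be the row vector $(e_{k+1}^T\mid0)$ of length $n$. We use the following observation: \emph{if $s$ rows of a square integer matrix are each congruent to $0$ or $\varepsilon$ modulo $2$, then $2^{s-1}$ divides the determinant.} Indeed, either all $s$ rows are even, or we fix one that is congruent to $\varepsilon$ and subtract it from the others that are, which makes $s-1$ rows even.

By Lemma~\ref{lem:parity} the matrix $S(C)$ is even. Also $T+p_k\equiv F_k+p_k\equiv0\pmod 2$, so $T+p_k=2W$ with $W\in\mathbb Z[x]$, and $L(B)=4W(B)$ by \eqref{eq:even}.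

\emph{The determinant $D_1$.} By \eqref{eq:columns} and the evenness of $S(C)$, every row of type (ii), (iii) or (iv) is congruent to $0$ or $\varepsilon$. There are $n-t_1$ such rows, so $v(D_1)\ge 2k-t_1=k+d$.

\emph{The determinant $D_2$.} The $k+1-t_2=d$ rows of type (iii) are divisible by $4$. Divide them by $4$, which accounts for $2^{2d}$. The row of type (iii) with $c=k+1$ is now $(W(B)_{k+1}\mid0)$, which is congruent to $W(0)\varepsilon$ by \eqref{eq:tri}. The $t_2$ rows of type (ii) are congruent to $0$ or $\varepsilon$ as before. These $t_2+1$ rows account for $2^{t_2}$, so $v(D_2)\ge2d+t_2=k+d+1$.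

\subsection{Even $k$}

Now $T(C)$ is even, which makes all rows built from $L$ even. This is not yet enough. In $D_1$ the $t_1=k-d$ rows of type (i) give only $2^{k-d}$, and the missing $2^{2d}$ must come from the rows $F(B)_c$ of type (iii). In $D_2$ one more factor $2$ is needed. The next lemma supplies both: modulo $4$, all rows of $F(B)$ are multiples of the last one. The reason is that $B$ annihilates $F(B)$ modulo $4$, and a vector annihilated by $B$ is determined by its last coordinate.

\begin{lemma}\label{lem:mod4}
Let $k$ be even. For $1\le c\le k+1$ put $\kappa_c=0$ if $c$ is even and $\kappa_c=(-1)^{(k+1-c)/2}$ if $c$ is odd. Then $F(B)_c\equiv\kappa_cF(B)_{k+1}\pmod4$ for all $c$, and $L(B)_{k+1}\equiv0\pmod4$.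
\end{lemma}

\begin{proof}
From $xF=L-2F_k$ and \eqref{eq:even} we get $BF(B)=2T(B)+2(p_k-F_k)(B)$. The polynomials $T$ and $p_k-F_k$ are even, so $BF(B)\equiv0\pmod4$. Let $y$ be a column of $F(B)$. The first $k$ coordinates of $By\equiv0$ say that $y_2\equiv0$ and $y_{c-1}\equiv-y_{c+1}\pmod 4$ for $2\le c\le k$. The relations with odd $c$ give $y_2\equiv y_4\equiv\dots\equiv y_k\equiv0$. The relations with even $c$ link $y_1,y_3,\dots,y_{k+1}$ with alternating signs. So $y_c\equiv\kappa_cy_{k+1}\pmod4$ for all $c$, and this holds in every column.

Next, $L(B)=BF(B)+2F_k(B)\equiv2F_k(B)\pmod4$. The recurrence gives $F_{r+1}(0)=F_{r-1}(0)$, so $F_k(0)=F_0(0)=0$ for even $k$. By \eqref{eq:tri} the last row of $F_k(B)$ is even.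
\end{proof}

For $k=2$ the vector $\kappa$ is $(-1,0,1)$, and the lemma describes the two rows divisible by $4$ that we found in $D_1$ in Section~\ref{sec:example} and the row $(0,12,0\mid0,0)$ of $D_2$.

\emph{The determinant $D_1$.} The $t_1$ rows of type (i) are even because $L(B)$ and $T(C)$ are even. From each of the $d$ rows $(F(B)_c\mid0)$ of type (iii) with $c\le k$ subtract $\kappa_c$ times the row $(F(B)_{k+1}\mid0)$, which is also of type (iii). By Lemma~\ref{lem:mod4} these $d$ rows become divisible by $4$. So $v(D_1)\ge t_1+2d=k+d$.

\emph{The determinant $D_2$.} The $t_2$ rows of type (i), the $k-t_2$ rows of type (iii) with $c\le k$ and the $k-t_2$ rows of type (iv) are even, and the row of type (iii) with $c=k+1$ is divisible by $4$. So $v(D_2)\ge t_2+2(k-t_2)+2=2k-t_2+2=k+d+1$.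

This proves \eqref{eq:goal} for all $k$, and Theorem~\ref{thm:strong} follows. \qed

\section{The hole at the middle of a side}\label{sec:sharp}

The estimates above are lower bounds. To show that they can be exact we need a closed formula for $a(2k+1;h)$, and one is available when $h$ lies on the boundary and has two odd coordinates.

Let $N=k+1$, so that $n=2N-1$, and let $H$ be the $N\times N$ grid. Draw $H$ at twice the scale over the $n\times n$ grid: the vertices $(r,c)$ with $r,c$ both odd are the vertices of $H$, those with exactly one odd coordinate are the midpoints of the edges of $H$, and those with $r,c$ both even are the centers of the bounded faces of $H$. Temperley's bijection~\cite{Temperley,KPW} states that if $h$ is a vertex of $H$ on the outer face, then the perfect matchings of the $n\times n$ grid with $h$ deleted correspond bijectively to the spanning trees of $H$. Given a tree, one orients it toward $h$ and matches each vertex of $H$ with the midpoint of its outgoing edge; the edges outside the tree form a spanning tree of the dual graph, which is oriented toward the outer face and used in the same way for the face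 centers. The position of $h$ matters for the inverse map. A cycle of $H$ encloses an odd number of vertices of the $n\times n$ grid by Euler's formula, so a matching can produce a cycle only around the hole, and a boundary vertex is not enclosed by any cycle.

We also use the matrix-tree theorem: a connected graph on $s$ vertices has $\frac1s\mu_1\cdots\mu_{s-1}$ spanning trees, where $\mu_1,\dots,\mu_{s-1}$ are the nonzero eigenvalues of its Laplacian (the diagonal matrix of degrees minus the adjacency matrix).

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $k$ be even and $h=(k+1,1)$. Both coordinates are odd and $h$ is on the boundary, so $a(2k+1;h)$ is the number $\tau$ of spanning trees of $H$. The Laplacian of the path on $N$ vertices has the eigenvalues $\lambda_j=2-2\cos\frac{\pi j}N$ for $0\le j<N$, with eigenvectors $\bigl(\cos\frac{\pi j(t-1/2)}{N}\bigr)_{t=1}^N$. The path has one spanning tree, so $\prod_{j=1}^{N-1}\lambda_j=N$. The Laplacian of $H$ is $\Lambda\otimes I+I\otimes\Lambda$, where $\Lambda$ is the Laplacian of the path, so its eigenvalues are the sums $\lambda_j+\lambda_{j'}$. The pairs with exactly one index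 $0$ contribute $N^2$, and therefore
\[
\tau=\frac1{N^2}\prod_{(j,j')\ne(0,0)}(\lambda_j+\lambda_{j'})=\prod_{j,j'=1}^{N-1}\Bigl(4-2\cos\tfrac{\pi j}N-2\cos\tfrac{\pi j'}N\Bigr).
\]
Let $\zeta=e^{2\pi i/N}$ and $\epsilon_l=\zeta^l+\zeta^{-l}$ for $1\le l\le k/2$. For even $j=2l$ we have $2\cos\frac{\pi j}N=\epsilon_l$. For odd $j$ the number $N-j=2l$ is even, since $N$ is odd, and $2\cos\frac{\pi j}N=-\epsilon_l$. So
\begin{equation}\label{eq:tau}
\tau=\prod_{l,l'=1}^{k/2}\ \prod_{\pm,\pm}\,(4\pm\epsilon_l\pm\epsilon_{l'}),
\end{equation}
where the inner product runs over the four choices of signs.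

Call an element of the ring $\mathbb Z[\zeta]$ \emph{odd} if it is invertible in $\mathbb Z[\zeta]/2\mathbb Z[\zeta]$. Products of odd elements, divisors of odd elements, and elements congruent modulo $2$ to odd elements are odd. The integer $N$ is odd in this sense, and $\prod_{t=1}^{N-1}(1-\zeta^t)=N$, which is the value of $(x^N-1)/(x-1)$ at $x=1$. So $1-\zeta^t$ is odd whenever $N\nmid t$. We examine the factors in \eqref{eq:tau}.
\begin{itemize}
\item Let $l\ne l'$. Then $\epsilon_l-\epsilon_{l'}=\zeta^l(1-\zeta^{l'-l})(1-\zeta^{-l-l'})$, and $0<|l\pm l'|\le k<N$, so this element is odd. All four factors $4\pm\epsilon_l\pm\epsilon_{l'}$ are congruent to it modulo $2$, so they are odd.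
\item Let $l=l'$. The four factors are $4$, $4$, $2(2-\epsilon_l)$ and $2(2+\epsilon_l)$. Here $2-\epsilon_l=(1-\zeta^l)(1-\zeta^{-l})$ is odd, and $2+\epsilon_l$ is congruent to it modulo $2$. The product of the four factors is $2^6$ times an odd element.
\end{itemize}
There are $k/2$ values of $l$, so $\tau=2^{3k}\gamma$ with $\gamma\in\mathbb Z[\zeta]$ odd. The number $\gamma=\tau/2^{3k}$ is rational and an algebraic integer, so it is an integer. It is not even: an even integer is $0$ in $\mathbb Z[\zeta]/2\mathbb Z[\zeta]$, and $0$ is not invertible there because $\frac12\notin\mathbb Z[\zeta]$. Hence $v(a(2k+1;h))=v(\tau)=3k$.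
\end{proof}

For $k=2$ we have $\epsilon_1=-1$, and \eqref{eq:tau} gives $4\cdot4\cdot6\cdot2=192=2^6\cdot3$, in agreement with Section~\ref{sec:example}. For $k=4$ the value is $557568000=2^{12}\cdot5^3\cdot33^2$. For odd $k$ the middle vertex of a side is at odd distance from the center and the count is $0$, so the hypothesis on $k$ cannot be dropped.

\begin{remark}
Let $k$ be even and $d=k$. By Proposition~\ref{prop:factor} and Theorem~\ref{thm:sharp}, $v(M(R_0))+v(M(R_{2k}))=2k$, which is the sum of the two lower bounds in \eqref{eq:halves}. So both bounds are equalities in this case. In particular, for even $k$ the number $M(R_0)$ of perfect matchings of the $k\times(2k+1)$ grid has valuation exactly $3k/2$.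
\end{remark}

\begin{thebibliography}{9}

\bibitem{BG} Seok Hyun Byun and Wayne Goddard, \emph{A Note on One-Hole Domino Tilings of Squares and Rectangles}, arXiv:2502.05918 (2025).

\bibitem{Ciucu} Ciucu, \emph{Enumeration of perfect matchings in graphs with reflective symmetry}, J. Combin. Theory Ser. A \textbf{77} (1997).

\bibitem{KPW} Kenyon, Propp and Wilson, \emph{Trees and Matchings} (2000).

\bibitem{Temperley} Temperley (1974).

\end{thebibliography}
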